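\title{Nearly Gorenstein extended Rees algebras of ideals in two-dimensional regular local rings}

\begin{abstract}
Let $(A,\mathfrak m)$ be a two-dimensional regular local ring and let $I$ be an $\mathfrak m$-primary ideal that is not generated by two elements. We prove that the extended Rees algebra $A[It,t^{-1}]$ is nearly Gorenstein if and only if $I=\mathfrak m^s$ with $s\ge 2$ or $I=(x^2,xy,y^N)$ for a regular system of parameters $x,y$ and some $N\ge2$, and that it is never Gorenstein. The residue field is arbitrary and $I$ is not assumed to be integrally closed. All ideals on the list are integrally closed, which proves a conjecture from a paper of Endo and Yoshida. The proof expresses the trace of the canonical module through the colon ideal $Q:I$ of a two-generated reduction $Q$ of $I$.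
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $(A,\mathfrak m)$ be a Noetherian local ring and $I$ an $\mathfrak m$-primary ideal. The \emph{extended Rees algebra} of $I$ is the $\mathbb Z$-graded ring
\[
\mathcal R'(I)=A[It,t^{-1}]=\bigoplus_{n\in\mathbb Z}I^nt^n\subseteq A[t,t^{-1}],
\]
where $t$ is an indeterminate and $I^n=A$ for $n\le0$. It connects $A$ with the associated graded ring $G(I)=\bigoplus_{n\ge0}I^n/I^{n+1}$: inverting the nonzerodivisor $t^{-1}$ gives $A[t,t^{-1}]$, and factoring it out gives $G(I)$. The ring $\mathcal R'(I)$ has a unique graded maximal ideal, namely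
\[
\mathfrak N=\mathfrak m\mathcal R'(I)+It\,\mathcal R'(I)+t^{-1}\mathcal R'(I).
\]

The \emph{trace ideal} of a module $M$ over a ring $R$ is $\operatorname{tr}_R(M)=\sum_{\varphi\in\operatorname{Hom}_R(M,R)}\varphi(M)$. Let $R$ be a Noetherian graded ring with a unique graded maximal ideal $\mathfrak N$. If $R$ is Cohen--Macaulay, a \emph{graded canonical module} of $R$ is a finitely generated graded module $\mathrm K_R$ whose localization at $\mathfrak N$ is a canonical module of $R_{\mathfrak N}$. The trace of $\mathrm K_R$ measures the distance from the Gorenstein property: it is the unit ideal exactly when $R_{\mathfrak N}$ is Gorenstein (Lemma~\ref{lem:trace}), and otherwise it is a graded ideal contained in $\mathfrak N$. The ring $R$ is \emph{nearly Gorenstein}, in the sense of Herzog, Hibi and Stamate, if it is Cohen--Macaulay, has a graded canonical module $\mathrm K_R$, and $\mathfrak N\subseteq\operatorname{tr}_R(\mathrm K_R)$. Thus the trace is either $R$ or the largest proper graded ideal.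

From now on $A$ is regular of dimension two. A \emph{parameter ideal} is an $\mathfrak m$-primary ideal generated by two elements. It is shown in \cite{EY} that, if the residue field is infinite and $I$ is integrally closed and not a parameter ideal, then $\mathcal R'(I)$ is nearly Gorenstein if and only if $I=\mathfrak m^s$ for some $s\ge2$ or $I=(x^2,xy,y^{n+1})$ for a regular system of parameters $x,y$ and some $n\ge1$. The following conjecture, posed in that work, asks whether integral closedness is automatic.

\begin{quote}
\textbf{Conjecture} (\cite{EY}). Let $(A,\mathfrak m)$ be a two-dimensional regular local ring with infinite residue field, and let $I$ be an $\mathfrak m$-primary ideal that is not a parameter ideal. If $\mathcal R'(I)$ is nearly Gorenstein, then $I$ is integrally closed.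
\end{quote}

The conjecture derives normality from a homological hypothesis. Indeed, the integral closure of $\mathcal R'(I)$ is $\bigoplus_n\overline{I^n}\,t^n$, and powers of an integrally closed ideal of $A$ are integrally closed by a theorem of Zariski, so $I$ is integrally closed if and only if $\mathcal R'(I)$ is normal. No formal argument can give such an implication. The extended Rees algebra of every parameter ideal is Gorenstein at $\mathfrak N$ (Lemma~\ref{lem:param}), hence nearly Gorenstein, while $(x^2,y^2)$ is not integrally closed because $(xy)^2=x^2\cdot y^2$; this is why parameter ideals are excluded. Nor does the Cohen--Macaulay property suffice: $\mathcal R'(I)$ is Cohen--Macaulay for $I=(x^3,y^3,x^2y^2)$, which is not integrally closed (Example~\ref{ex:nonclosed}). On the other hand, $\mathfrak N\subseteq\operatorname{tr}(\mathrm K)$ forces the trace to contain a regular system of parameters of $A$ in degree $0$ and all generators of $I$ in degree $1$. One may guess that this leaves room for very few ideals, closed or not. This is what happens.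

\begin{theorem}\label{thm:main}
Let $(A,\mathfrak m)$ be a two-dimensional regular local ring with arbitrary residue field, and let $I$ be an $\mathfrak m$-primary ideal that is not a parameter ideal.
\begin{enumerate}
\item[(a)] $\mathcal R'(I)$ is nearly Gorenstein if and only if either $I=\mathfrak m^s$ for some $s\ge2$, or $I=(x^2,xy,y^N)$ for a regular system of parameters $x,y$ and some $N\ge2$.
\item[(b)] If $\mathcal R'(I)$ is nearly Gorenstein, then $I$ is integrally closed. In particular, the conjecture holds.
\item[(c)] $\mathcal R'(I)$ is not Gorenstein.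
\end{enumerate}
\end{theorem}

The proof does not use the classification in the integrally closed case. Section~\ref{sec:trace} turns the nearly Gorenstein property into two inclusions between ideals of $A$, one for degree $0$ and one for degree $1$; they involve a parameter ideal $Q\subseteq I$ with $I^2=QI$ and the ideal $C=Q:I$. Section~\ref{sec:examples} tests the two inclusions by hand on four families of ideals, among them those of the theorem. Section~\ref{sec:class} shows that the inclusion in degree $0$ leaves the two cases $\mathfrak mC\subseteq I$ and $C=\mathfrak m$, which lead to the two families. Section~\ref{sec:proof} assembles the proof and passes to an arbitrary residue field.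

\section{Background}\label{sec:background}

Throughout, $(A,\mathfrak m)$ is a two-dimensional regular local ring with residue field $\kappa$, and $I$ is an $\mathfrak m$-primary ideal. We write $\ell(\cdot)$ for length and $\mu(\cdot)$ for the minimal number of generators. Colons of ideals of $A$ are taken in $A$, and $J^n=A$ for every ideal $J$ and $n\le0$.

\subsection{The order valuation}\label{ss:order}
Let $x,y$ be a regular system of parameters, that is, $\mathfrak m=(x,y)$. The ring $\bigoplus_n\mathfrak m^n/\mathfrak m^{n+1}$ is the polynomial ring $\kappa[X,Y]$ in the classes of $x$ and $y$. The \emph{order} of $z\in A$ is $o(z)=\sup\{n: z\in\mathfrak m^n\}$, and $o(J)=\min\{o(z):z\in J\}$ for an ideal $J$. Since $\kappa[X,Y]$ is a domain, $o(zw)=o(z)+o(w)$; hence $o(JL)=o(J)+o(L)$ and $\mathfrak m^j:\mathfrak m^i=\mathfrak m^{j-i}$. Also $\ell(A/\mathfrak m^r)=\binom{r+1}2$. If $J\subseteq\mathfrak m^s$, then $\mathfrak mJ\subseteq\mathfrak m^{s+1}$, so elements of $J$ that are linearly independent in $\mathfrak m^s/\mathfrak m^{s+1}$ are part of a minimal generating set of $J$.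

The ring $A$ is a unique factorization domain. Every element $x$ of order $1$ is part of a regular system of parameters $x,y$, and $A/(x)$ is a discrete valuation ring with uniformizer $\bar y$. So an $\mathfrak m$-primary ideal that contains an element of order $1$ has the form $(x,y^k)$, and \emph{an $\mathfrak m$-primary ideal that is not a parameter ideal lies in $\mathfrak m^2$}. For $p,q\ge1$ we have
\begin{equation}\label{eq:monomial}
\ell(A/(x^p,y^q))=pq\qquad\text{and}\qquad x^{p-1}y^{q-1}\notin(x^p,y^q).
\end{equation}
The first follows by induction on $p$ from $(x^{p-1},y^q)/(x^p,y^q)\cong A/(x,y^q)$. For the second, if $x^{p-1}y^{q-1}=cx^p+dy^q$, then $d=x^{p-1}d'$ and $y^{q-1}=cx+d'y^q$, which is false in $A/(x)$.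

\subsection{Integral closure, reductions, multiplicity}\label{ss:closure}
An element $z$ is \emph{integral} over an ideal $J$ if $z^n+c_1z^{n-1}+\dots+c_n=0$ with $c_i\in J^i$. These elements form an ideal $\overline J$, and $\overline J\;\overline L\subseteq\overline{JL}$. Intersections and preimages of integrally closed ideals are integrally closed. If $v$ is a valuation, the equation above gives $v(z)\ge\min v(J)$. Hence the powers $\mathfrak m^j$, all ideals of a discrete valuation ring, and the ideals $(x,y^k)$, which are preimages of ideals of $A/(x)$, are integrally closed.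

An ideal $Q\subseteq J$ is a \emph{reduction} of $J$ if $J^{n+1}=QJ^n$ for some $n$; equivalently, $J\subseteq\overline Q$. If $\kappa$ is infinite, every $\mathfrak m$-primary ideal has a reduction that is a parameter ideal. The \emph{multiplicity} of an $\mathfrak m$-primary ideal is $e(J)=\lim_n 2\,\ell(A/J^n)/n^2$. It does not change on passing to a reduction, and $e(Q)=\ell(A/Q)$ for a parameter ideal $Q$.

\subsection{Four theorems}\label{ss:four}
A \emph{local quadratic transform} of $A$ is a localization of $A[\mathfrak m/x]$, where $o(x)=1$, at a maximal ideal containing $\mathfrak m$. It is again a two-dimensional regular local ring, and its residue field is finite over $\kappa$. Let $\mathcal T$ be the set consisting of $A$ and all rings obtained from $A$ by finitely many local quadratic transformations. For $T\in\mathcal T$ let $d_T=[\kappa(T):\kappa]$ be the degree of its residue field. For an $\mathfrak m$-primary ideal $J$ write $JT=gJ^T$ with $g$ a greatest common divisor of the elements of $JT$, and let $r_T(J)$ be the order of $J^T$ in $T$. We use the following results.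
\begin{enumerate}
\item[(BS)] \emph{Brian\c con--Skoda theorem} \cite{LS}. If $\mathfrak a$ is an ideal generated by $d$ elements in a regular local ring, then $\overline{\mathfrak a^{\,n+d-1}}\subseteq\mathfrak a^n$ for $n\ge1$.
\item[(VV)] \emph{Valabrega--Valla criterion}. Let $Q=(a,b)\subseteq I$ be a parameter ideal that is a reduction of $I$. The classes $a^*,b^*\in I/I^2=G(I)_1$ form a regular sequence on $G(I)$ if and only if $Q\cap I^n=QI^{n-1}$ for all $n\ge1$.
\item[(Z)] \emph{Zariski's theorem}. Products of integrally closed ideals of $A$ are integrally closed.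
\item[(HD)] \emph{Hoskin--Deligne formula} \cite{HS}. If $\kappa$ is infinite and $J$ is an integrally closed $\mathfrak m$-primary ideal, then $r_T(J)=0$ for all but finitely many $T$, and
\[
\ell(A/J)=\sum_{T\in\mathcal T}\binom{r_T(J)+1}2d_T .
\]
\end{enumerate}
The numbers $r_T$ are additive. A prime element of $T$ that divides all elements of $J^TL^T$ divides all elements of $J^T$ or all elements of $L^T$, so $(JL)^T=J^TL^T$ and $r_T(JL)=r_T(J)+r_T(L)$. Further, $r_A(J)=o(J)$, and $r_T(\mathfrak m)=0$ for $T\ne A$ because $\mathfrak mA[\mathfrak m/x]=xA[\mathfrak m/x]$ is principal. If $J$ is as in (HD), then so is $J^n$ by (Z), and $2\,\ell(A/J^n)=\sum_T(n^2r_T(J)^2+nr_T(J))d_T$. Therefore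
\begin{equation}\label{eq:mult}
e(J)=\sum_{T\in\mathcal T}r_T(J)^2d_T .
\end{equation}

\subsection{Graded rings, canonical modules, traces}\label{ss:graded}
Let $R=\mathcal R'(I)$. The ideal $\mathfrak N$ agrees with $R$ in all nonzero degrees and with $\mathfrak m$ in degree $0$. So $R/\mathfrak N=\kappa$, and a homogeneous element outside $\mathfrak N$ is a unit. Consequently a graded module $M$ with $M_{\mathfrak N}=0$ is zero: the annihilator of a homogeneous element is a graded ideal not contained in $\mathfrak N$. In particular, inclusions of graded ideals can be tested after localizing at $\mathfrak N$. The same holds for $G(I)$ and its graded maximal ideal $\mathfrak m/I\oplus\bigoplus_{n\ge1}I^n/I^{n+1}$. We recall four standard facts.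
\begin{enumerate}
\item[(G1)] A Noetherian graded ring with a unique graded maximal ideal is Cohen--Macaulay if and only if its localization at that ideal is. As $t^{-1}\in\mathfrak N$ is a nonzerodivisor, $\mathcal R'(I)$ is Cohen--Macaulay if and only if $G(I)$ is.
\item[(G2)] A canonical module $\omega_S$ of a Cohen--Macaulay local ring $S$ is unique up to isomorphism, $\operatorname{End}(\omega_S)=S$, and $S$ is Gorenstein if and only if $\omega_S\cong S$. If $S$ is finite over a Gorenstein local subring $S_0$, then $\operatorname{Hom}_{S_0}(S,S_0)$ is a canonical module of $S$.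
\item[(G3)] Let $S\to S'$ be a flat local map of Noetherian local rings whose closed fiber is a field. If $S$ is Cohen--Macaulay with canonical module $\omega_S$, then $S'$ is Cohen--Macaulay with canonical module $\omega_S\otimes_SS'$ \cite{BH}.
\item[(G4)] Let $M$ be a finitely generated module over a Noetherian ring $S$. If $S\to S'$ is flat, then $\operatorname{Hom}_S(M,S)\otimes_SS'=\operatorname{Hom}_{S'}(M\otimes_SS',S')$, so $\operatorname{tr}_{S'}(M\otimes_SS')=\operatorname{tr}_S(M)S'$. If $S$ and $M$ are graded, then $\operatorname{Hom}_S(M,S)$ is generated by homogeneous maps, so $\operatorname{tr}_S(M)$ is a graded ideal.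
\end{enumerate}

\begin{lemma}\label{lem:trace}
Suppose that $R=\mathcal R'(I)$ is Cohen--Macaulay. All graded canonical modules $\mathrm K$ of $R$ have the same trace, and $\operatorname{tr}_R(\mathrm K)=R$ if and only if $R_{\mathfrak N}$ is Gorenstein.
\end{lemma}

\begin{proof}
By (G4), $\operatorname{tr}_R(\mathrm K)$ is a graded ideal whose localization at $\mathfrak N$ is the trace of the canonical module $\omega_S$ of $S=R_{\mathfrak N}$. This localization determines the graded ideal, and by (G2) it does not depend on $\mathrm K$. If $S$ is Gorenstein, then $\omega_S\cong S$ has trace $S$. Conversely, if the trace is $S$, some map $\omega_S\to S$ is onto, hence split. A module with local endomorphism ring is indecomposable, so $\omega_S\cong S$.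
\end{proof}

\section{The canonical trace and the ideal $Q:I$}\label{sec:trace}

By (G2), a canonical module of $R=\mathcal R'(I)$ can be computed from a Gorenstein subring over which $R$ is finite. The extended Rees algebra of a reduction $Q$ of $I$ is such a subring as soon as $Q$ is a parameter ideal.

\begin{lemma}\label{lem:param}
Let $Q=(a,b)$ be a parameter ideal and let $\mathfrak n$ be the graded maximal ideal of $B=\mathcal R'(Q)$.
\begin{enumerate}
\item[(a)] If $c_0,\dots,c_n\in A$ and $\sum_ic_ia^ib^{n-i}\in Q^{n+1}$, then all $c_i$ lie in $Q$.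
\item[(b)] $B_{\mathfrak n}$ is Gorenstein.
\end{enumerate}
\end{lemma}

\begin{proof}
Since $a,b$ is a regular sequence, $G(Q)$ is the polynomial ring over $A/Q$ in the classes of $a$ and $b$, which is (a). The ring $A/Q$ is Gorenstein, being the quotient of a regular local ring by a regular sequence. So the polynomial ring $G(Q)=B/t^{-1}B$ is Gorenstein, and so is $B_{\mathfrak n}$.
\end{proof}

The computation is manageable only if the powers of $I$ are controlled by $Q$. The Cohen--Macaulay property gives the best possible control, namely the following condition on a pair $Q\subseteq I$: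
\begin{equation}\tag{$*$}\label{eq:star}
Q=(a,b)\text{ is a parameter ideal},\qquad Q\subsetneq I,\qquad I^2=QI .
\end{equation}
Whenever \eqref{eq:star} holds we put $C=Q:I$.

\begin{proposition}\label{prop:CM}
\begin{enumerate}
\item[(a)] If $\kappa$ is infinite, $I$ is not a parameter ideal and $\mathcal R'(I)$ is Cohen--Macaulay, then \eqref{eq:star} holds for some $Q$.
\item[(b)] If \eqref{eq:star} holds, then $\mathcal R'(I)$ is Cohen--Macaulay.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) As $\kappa$ is infinite, $I$ has a reduction $Q=(a,b)$ that is a parameter ideal, and $Q\ne I$ by hypothesis. The degree $n$ part of $G(I)/(a^*,b^*)$ is $I^n/(QI^{n-1}+I^{n+1})$; it has finite length and vanishes for large $n$. So $a^*,b^*$ is a homogeneous system of parameters of the two-dimensional ring $G(I)$, which is Cohen--Macaulay by (G1), and therefore a regular sequence. By (VV), $Q\cap I^2=QI$. The regularity of $A$ enters through (BS) with $d=2$ and $n=1$, which gives $I^2\subseteq\overline Q\;\overline Q\subseteq\overline{Q^2}\subseteq Q$. Hence $I^2=Q\cap I^2=QI$.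

(b) We have $Q\cap I=Q$, and $I^n=QI^{n-1}\subseteq Q$ for $n\ge2$. By (VV), $a^*,b^*$ is a regular sequence of length $2=\dim G(I)$ in the graded maximal ideal of $G(I)$. Now apply (G1).
\end{proof}

\begin{proposition}\label{prop:omega}
Assume \eqref{eq:star}. Put $K_n=A$ for $n<0$ and $K_n=Q^nC$ for $n\ge0$. Then $\omega=\bigoplus_nK_nt^n$ is an ideal of $R=\mathcal R'(I)$ and a graded canonical module of $R$.
\end{proposition}

\begin{proof}
Let $B$ and $\mathfrak n$ be as in Lemma~\ref{lem:param}. Since $I^m=Q^{m-1}I$ for $m\ge1$, the $B$-module $R$ is generated by $1$ and $It$, so it is finite. The ring $R/\mathfrak nR$ is then finite-dimensional over $\kappa$. It vanishes in negative degrees because $t^{-1}\in\mathfrak n$, and it equals $\kappa$ in degree $0$ because $\mathfrak m\subseteq\mathfrak nR\subseteq\mathfrak N$. Its elements of positive degree are nilpotent, so $\mathfrak N$ is the only prime of $R$ over $\mathfrak n$, and $R_{\mathfrak N}=R\otimes_BB_{\mathfrak n}$ is finite over the Gorenstein ring $B_{\mathfrak n}$. By Proposition~\ref{prop:CM}(b) and (G2), $\operatorname{Hom}_B(R,B)_{\mathfrak N}$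 is a canonical module of $R_{\mathfrak N}$.

The domains $B\subseteq R$ have the same fraction field, so a $B$-linear map $R\to B$ is multiplication by the image of $1$. Thus $\operatorname{Hom}_B(R,B)$ is isomorphic to the conductor $\{f\in B: fR\subseteq B\}$, a graded ideal of $R$. Since $R=B+B\cdot It$, an element $ct^n$ lies in the conductor if and only if $c\in Q^n$ and $cI\subseteq Q^{n+1}$. For $n<0$ both conditions are empty. For $n\ge0$ write $c=\sum_ic_ia^ib^{n-i}$. By Lemma~\ref{lem:param}(a), $zc\in Q^{n+1}$ for all $z\in I$ if and only if $zc_i\in Q$ for all $z\in I$ and all $i$, that is, $c_i\in C$ for all $i$. So the conductor is $\omega$.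
\end{proof}

\begin{proposition}\label{prop:crit}
Assume \eqref{eq:star}. Then $t^{-1}\in\operatorname{tr}_R(\omega)$, and the components of $\operatorname{tr}_R(\omega)$ in degrees $0$ and $1$ are
\[
C+(I:C)\qquad\text{and}\qquad\bigl[\bigl(I\cap(I^2:C)\bigr)+C(I:C)+QC\bigr]t .
\]
Hence $\mathcal R'(I)$ is nearly Gorenstein if and only if the following two conditions hold:
\begin{gather}
\mathfrak m\subseteq C+(I:C),\tag{N0}\label{eq:N0}\\
I\subseteq\bigl(I\cap(I^2:C)\bigr)+C(I:C)+QC.\tag{N1}\label{eq:N1}
\end{gather}
\end{proposition}

\begin{proof}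
A map from the nonzero ideal $\omega$ to the domain $R$ is multiplication by an element of $\omega^{-1}=\{f\in\operatorname{Frac}(R):f\omega\subseteq R\}$, so $\operatorname{tr}_R(\omega)=\omega\,\omega^{-1}$. Since $t^{-1}\in\omega$, we have $\omega^{-1}\subseteq tR\subseteq A[t,t^{-1}]$. As $\omega$ and $R$ are graded, $\omega^{-1}=\bigoplus_nU_nt^n$ with $U_n=\{z\in A: zK_m\subseteq I^{n+m}\text{ for all }m\}$. We claim that
\[
U_n=I^{n-1}\cap(I^n:C).
\]
The condition for $m=-1$ is $z\in I^{n-1}$, and it implies the conditions $z\in I^{n+m}$ for $m\le-2$. The condition for $m=0$ is $zC\subseteq I^n$, and for $m\ge1$ it implies $zQ^mC\subseteq Q^mI^n\subseteq I^{n+m}$. This proves the claim. In particular $U_n=A$ for $n\le0$, $U_1=I:C$, $U_2=I\cap(I^2:C)$, and $U_{n+1}\subseteq U_n$ for all $n$.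

The degree $n$ component of the trace is $\sum_mK_mU_{n-m}\,t^n$. For $n=-1$ the term $K_{-1}U_0$ is $A$. For $n=0$ the terms with $m\ge0$ are $K_m\subseteq K_0=C$, and those with $m\le-1$ are $U_{-m}\subseteq U_1$. For $n=1$ the terms with $m\ge1$ are $K_m\subseteq K_1=QC$, the term with $m=0$ is $CU_1$, and those with $m\le-1$ are $U_{1-m}\subseteq U_2$. This gives the two formulas. The last assertion follows from Proposition~\ref{prop:CM}(b) and Lemma~\ref{lem:trace}, since $\mathfrak N$ is generated by $t^{-1}$, $\mathfrak m$ and $It$.
\end{proof}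

To exploit \eqref{eq:N0} and \eqref{eq:N1} we need to know how $C$ is tied to $I$. The tie is duality over the Artinian Gorenstein ring $A/Q$.

\begin{lemma}\label{lem:link}
Assume \eqref{eq:star}.
\begin{enumerate}
\item[(a)] The classes of $a,b$ in $I/\mathfrak mI$ are linearly independent, $\mu(I)\ge3$, and $I\subseteq\mathfrak m^2$.
\item[(b)] $Q\subseteq C\subseteq\mathfrak m$ and $\ell(A/I)+\ell(A/C)=\ell(A/Q)=e(I)$.
\item[(c)] $\mu(C)=\mu(I)-1$ and $Q\subseteq\mathfrak mC$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If the classes were dependent, then $a\in(b)+\mathfrak mI$ after possibly exchanging $a$ and $b$. Then $I^2=QI\subseteq bI+\mathfrak mI^2$, so $I^2=bI\subseteq(b)$ by Nakayama's lemma, and $\mathfrak m$ would be a minimal prime of a principal ideal. So $a,b$ are part of a minimal generating set of $I$. Since $Q\ne I$, we get $\mu(I)\ge3$, and $I\subseteq\mathfrak m^2$ by Section~\ref{ss:order}.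

(b) We have $C\ne A$ because $I\ne Q$. Since $A/Q$ is Artinian Gorenstein, $M^\vee=\operatorname{Hom}_{A/Q}(M,A/Q)$ is an exact functor on finitely generated $A/Q$-modules that preserves length and satisfies $M^{\vee\vee}\cong M$. For an ideal $L\supseteq Q$ we have $(A/L)^\vee\cong(Q:L)/Q$. Taking $L=I$ gives $\ell(C/Q)=\ell(A/I)$, which is the first equality. The second holds because $Q$ is a reduction of $I$.

(c) Two counts are needed. First, $\mu(M^\vee)$ is the dimension of the socle of $M$, since $(M^\vee\otimes\kappa)^\vee\cong\operatorname{Hom}(\kappa,M^{\vee\vee})$. Second, for an $\mathfrak m$-primary ideal $L$ the socle of $A/L$ has dimension $\mu(L)-1$. Indeed, the Koszul complex of $x,y$ identifies $\operatorname{Tor}_2^A(\kappa,A/L)$ with the socle, while the minimal free resolution of $A/L$ has the form $0\to A^{\mu(L)-1}\to A^{\mu(L)}\to A$, the last rank being forced by additivity of ranks. Together, $\mu((Q:L)/Q)=\mu(L)-1$ for every proper ideal $L\supseteq Q$.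

We have $I\subseteq Q:C$, and $\ell((Q:C)/Q)=\ell(A/C)=\ell(I/Q)$ by (b), so $I=Q:C$. Taking $L=C$ and using (a) gives $\mu(I)-2=\mu(I/Q)=\mu(C)-1$. Taking $L=I$ gives $\mu(C/Q)=\mu(I)-1=\mu(C)$. Thus $C/(Q+\mathfrak mC)$ and $C/\mathfrak mC$ have the same length, that is, $Q\subseteq\mathfrak mC$.
\end{proof}

The ideal $C$ depends on $Q$, but by (b) its colength $e(I)-\ell(A/I)$ does not. This will allow us to compute with a convenient reduction.

\section{Examples}\label{sec:examples}

In this section $\kappa$ is arbitrary and $x,y$ is a regular system of parameters. The first two examples prove the sufficiency in Theorem~\ref{thm:main}(a) and show the two ways in which \eqref{eq:N0} can hold.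

\begin{example}[Powers of $\mathfrak m$]\label{ex:powers}
Let $I=\mathfrak m^s$ with $s\ge2$ and $Q=(x^s,y^s)$. A monomial of degree $2s-1$ in $x,y$ is divisible by $x^s$ or $y^s$, so $\mathfrak m^{2s-1}=Q\mathfrak m^{s-1}$. Hence $I^2=QI$ and $\mathfrak m^{s-1}\subseteq C$. Also $Q\ne I$, since $\ell(A/Q)=s^2>\binom{s+1}2$ by \eqref{eq:monomial}. So \eqref{eq:star} holds, and Lemma~\ref{lem:link}(b) gives $\ell(A/C)=s^2-\binom{s+1}2=\binom s2=\ell(A/\mathfrak m^{s-1})$. Therefore $C=\mathfrak m^{s-1}$ and $I:C=\mathfrak m$. The trace in degree $0$ is $C+(I:C)=\mathfrak m$, and $C(I:C)=I$. Both conditions hold, and $\mathcal R'(\mathfrak m^s)$ is nearly Gorenstein.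
\end{example}

The second family sits inside a larger one, which also governs the analysis of \eqref{eq:N0}.

\begin{lemma}\label{lem:node}
Let $\alpha,\beta\ge2$, $L=(xy,x^\alpha,y^\beta)$ and $P=(xy,x^\alpha+y^\beta)$.
\begin{enumerate}
\item[(a)] $L=(x,y^\beta)\cap(x^\alpha,y)$. Hence $L$ is integrally closed and $\ell(A/L)=\alpha+\beta-1$.
\item[(b)] The pair $P\subseteq L$ satisfies \eqref{eq:star}, $P:L=\mathfrak m$, and $e(L)=\ell(A/L)+1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The generators of $L$ lie in both ideals. Conversely, let $z=cy^\beta+xf$ lie in $(x^\alpha,y)$. In $A/(y)$ we get $\bar x\bar f\in(\bar x^\alpha)$, so $f\in(x^{\alpha-1},y)$ and $xf\in(x^\alpha,xy)$. Both intersected ideals are integrally closed by Section~\ref{ss:closure}. Their sum is $\mathfrak m$, so the exact sequence $0\to A/L\to A/(x,y^\beta)\oplus A/(x^\alpha,y)\to\kappa\to0$ gives the length.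

(b) We have $L=P+(x^\alpha)$, so $L^2=PL+(x^{2\alpha})$. In the identity
\[
x^{2\alpha}=x^\alpha(x^\alpha+y^\beta)-xy\cdot x^{\alpha-1}y^{\beta-1}
\]
the factor $x^{\alpha-1}y^{\beta-1}$ lies in $(xy)\subseteq L$ because $\alpha,\beta\ge2$. So $L^2=PL\subseteq P$, and $P$ is a parameter ideal. If $x^\alpha=cxy+d(x^\alpha+y^\beta)$, then $d\equiv1$ modulo $y$ and $d\equiv0$ modulo $x$, so $1\in\mathfrak m$, which is absurd. Hence $P\ne L$ and \eqref{eq:star} holds. Finally $x\cdot x^\alpha=x(x^\alpha+y^\beta)-xy\cdot y^{\beta-1}$ and $y\cdot x^\alpha$ lie in $P$. So $P:L=\mathfrak m$, and Lemma~\ref{lem:link}(b) gives the formula for $e(L)$.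
\end{proof}

\begin{example}[The ideals $(xy,x^\alpha,y^\beta)$]\label{ex:node}
Take $I=L$ and $Q=P$ as in Lemma~\ref{lem:node}. Then $C=\mathfrak m$, and $I:C\ne A$ since $I\subseteq\mathfrak m^2$. The trace in degree $0$ is $\mathfrak m$, so \eqref{eq:N0} holds for all $\alpha,\beta\ge2$.

Let $\alpha=2$ and $\beta=N$, so that $I=(x^2,xy,y^N)$. Then $x$ and $y^{N-1}$ lie in $I:\mathfrak m$, so $x^2$, $xy$, $y^N$ lie in $C(I:C)$. Thus \eqref{eq:N1} holds and $\mathcal R'(I)$ is nearly Gorenstein. The case $\beta=2$ is the same with $x$ and $y$ exchanged.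

Let $\alpha,\beta\ge3$ and $z\in I:\mathfrak m$. From $zx\in(x^\alpha,y)$ and $zy\in(x,y^\beta)$ we get $z\in(x^2,y)\cap(x,y^2)=\mathfrak m^2$. So $C(I:C)\subseteq\mathfrak m^3$. Also $I^2:C\subseteq\mathfrak m^4:\mathfrak m=\mathfrak m^3$ and $QC\subseteq\mathfrak m^3$. Since $xy\notin\mathfrak m^3$, condition \eqref{eq:N1} fails.
\end{example}

\begin{example}[An ideal that is not integrally closed]\label{ex:nonclosed}
Let $I=(x^3,y^3,x^2y^2)$ and $Q=(x^3,y^3)$. Then $Q\ne I$ by \eqref{eq:monomial}, and $I^2=QI$ because $x^4y^4=x^3y^3\cdot xy\in Q^2$. Since $\mathfrak m\,x^2y^2\subseteq Q$, we have $C=\mathfrak m$. So $\mathcal R'(I)$ is Cohen--Macaulay and \eqref{eq:N0} holds. The image of $I$ in $\mathfrak m^3/\mathfrak m^4$ is the span $V$ of $X^3$ and $Y^3$, so $x^2y\notin I$; but $(x^2y)^3=(x^3)^2y^3\in I^3$, so $x^2y\in\overline I$.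

Condition \eqref{eq:N1} detects this ideal by an order count. We have $I^2:\mathfrak m\subseteq\mathfrak m^5$ and $Q\mathfrak m\subseteq\mathfrak m^4$, so $x^3$ could only come from $\mathfrak m(I:\mathfrak m)$, and this requires an element $h\in I:\mathfrak m\subseteq\mathfrak m^2$ of order $2$. Its class $H\ne0$ in $\mathfrak m^2/\mathfrak m^3$ would satisfy $XH\in V$ and $YH\in V$. The first makes $H$ a multiple of $X^2$ and the second a multiple of $Y^2$. So no such $h$ exists, and \eqref{eq:N1} fails.
\end{example}

\begin{example}[Condition \eqref{eq:N1} without \eqref{eq:N0}]\label{ex:N1only}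
Let $I=(x,y^2)^2=(x^2,xy^2,y^4)$ and $Q=(x^2,y^4)$. Then $(xy^2)^2\in Q^2$, and $xy^3\notin Q$ by \eqref{eq:monomial}. So \eqref{eq:star} holds, $x,y^2\in C$ and $y\notin C$, whence $C=(x,y^2)$. We have $C\subseteq I:C$ since $C^2=I$, and $zy^2\in I$ forces $\bar z\in(\bar y^2)$ in $A/(x)$. Thus $I:C=C$. Now \eqref{eq:N1} holds because $C(I:C)=I$, while $C+(I:C)\ne\mathfrak m$.
\end{example}

So neither of the two conditions implies the other, and \eqref{eq:N0} alone does not force $I$ to be integrally closed.

\section{Solving the two conditions}\label{sec:class}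

\subsection{The condition in degree zero}
In Example~\ref{ex:powers} the ideal $\mathfrak m$ is supplied by $I:C$ alone, and in Example~\ref{ex:node} by $C$ alone. A priori there is a third possibility: each of $C$ and $I:C$ supplies one line in the plane $\mathfrak m/\mathfrak m^2$. Then $x\in C$ and $y\in I:C$, so $xy\in I$. Ideals containing $xy$ are easy to list, because an element of $A/(xy)$ is determined by its images in the discrete valuation rings $A/(x)$ and $A/(y)$.

\begin{lemma}\label{lem:xy}
Let $x,y$ be a regular system of parameters with $xy\in I$. If $I$ is not a parameter ideal, then $I=(xy,x^\alpha,y^\beta)$ for some $\alpha,\beta\ge2$.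
\end{lemma}

\begin{proof}
Let $(\bar x^\alpha)$ and $(\bar y^\beta)$ be the images of $I$ in $A/(y)$ and $A/(x)$. They are nonzero because $I$ is $\mathfrak m$-primary, and $\alpha,\beta\ge2$ because $I\subseteq\mathfrak m^2$. Let $L=(xy,x^\alpha,y^\beta)$ and $L_0=(xy,x^{\alpha+1},y^{\beta+1})$. By Lemma~\ref{lem:node}(a), $I\subseteq(x,y^\beta)\cap(x^\alpha,y)=L$. Choose $z=x^\alpha+yf\in I$. Then $x^{\alpha+1}=xz-xyf\in I$, and $y^{\beta+1}\in I$ by symmetry. So $L_0\subseteq I\subseteq L$. Since $\mathfrak mL\subseteq L_0$, the quotient $L/L_0$ is a $\kappa$-vector space spanned by $x^\alpha$ and $y^\beta$.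

Suppose $I\ne L$. Then $I/L_0$ has dimension at most $1$, so $I=L_0+(w)$ with $w=\eta x^\alpha+\theta y^\beta$ and $\eta,\theta\in A$. The image of $I$ in $A/(y)$ is $(\bar x^{\alpha+1},\bar\eta\bar x^\alpha)$ and equals $(\bar x^\alpha)$, so $\eta$ is a unit; by symmetry so is $\theta$. From $xw=\eta x^{\alpha+1}+\theta xy^\beta$ and $yw=\eta x^\alpha y+\theta y^{\beta+1}$ we get $x^{\alpha+1},y^{\beta+1}\in(xy,w)$. Hence $I=(xy,w)$ is a parameter ideal, a contradiction.
\end{proof}

\begin{proposition}\label{prop:dichotomy}
Assume \eqref{eq:star} and \eqref{eq:N0}. Then $\mathfrak mC\subseteq I$ or $C=\mathfrak m$.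
\end{proposition}

\begin{proof}
Suppose that neither holds. Then $C$ and $I:C$ are contained in $\mathfrak m$ and different from $\mathfrak m$. By Nakayama's lemma their images in $\mathfrak m/\mathfrak m^2$ are proper subspaces, and by \eqref{eq:N0} these subspaces span. So they are two distinct lines, and there are $x\in C$ and $y\in I:C$ with $\mathfrak m=(x,y)$. Then $xy\in I$, and $\mu(I)\ge3$ by Lemma~\ref{lem:link}(a). Lemmas~\ref{lem:xy} and~\ref{lem:node}(b) give $e(I)=\ell(A/I)+1$. By Lemma~\ref{lem:link}(b), applied to the given $Q$, we get $\ell(A/C)=1$, so $C=\mathfrak m$. This is a contradiction.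
\end{proof}

\subsection{The case $\mathfrak mC\subseteq I$}
Here neither \eqref{eq:N0} nor \eqref{eq:N1} is needed any more. The point is that $Q\subseteq\mathfrak mC$ by Lemma~\ref{lem:link}(c), so $I$ is squeezed between $\mathfrak mC$ and its integral closure, and the length formula of Lemma~\ref{lem:link}(b) becomes a strong numerical constraint.

The mechanism is visible when $o(C)=1$. Then $C=(x,y^k)$ and $\mathfrak mC=(x^2,xy,y^{k+1})$, which by Lemma~\ref{lem:node} is integrally closed of colength $k+2$ and multiplicity $k+3$. From $Q\subseteq\mathfrak mC\subseteq I\subseteq\overline Q\subseteq\overline{\mathfrak mC}=\mathfrak mC$ we get $I=\mathfrak mC$. The length formula reads $(k+2)+k=k+3$. So $k=1$ and $I=\mathfrak m^2$: the sum of the colengths exceeds the multiplicity by $k-1$, and the excess must vanish. In general $C$ is not known to be integrally closed and has no normal form. We replace it by its integral closure, which can only lower colengths, and let (HD) compute the excess.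

\begin{proposition}\label{prop:powers}
Assume \eqref{eq:star} and that $\kappa$ is infinite. If $\mathfrak mC\subseteq I$, then $I=\mathfrak m^s$ for some $s\ge2$.
\end{proposition}

\begin{proof}
Let $D=\overline C$ and $r=o(D)$. Then $r\ge1$ because $C\subseteq\mathfrak m$. Since $Q\subseteq\mathfrak mC\subseteq I\subseteq\overline Q$, we have $\overline{\mathfrak mC}=\overline Q$. By (Z), $\mathfrak mD$ is integrally closed, and $\mathfrak mC\subseteq\mathfrak mD\subseteq\overline{\mathfrak mC}$, so $\mathfrak mD=\overline Q$. Therefore $I\subseteq\mathfrak mD$ and $e(I)=e(Q)=e(\mathfrak mD)$.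

Put $E=\sum_{T\ne A}r_T(D)^2d_T$ and $S=\sum_{T\ne A}r_T(D)\,d_T\ge0$. We have $r_A(\mathfrak mD)=r+1$ and $r_T(\mathfrak mD)=r_T(D)$ for $T\ne A$. By \eqref{eq:mult} and (HD),
\begin{align*}
e(I)=e(\mathfrak mD)&=(r+1)^2+E,\\
\ell(A/I)\ge\ell(A/\mathfrak mD)&=\frac{(r+1)(r+2)}2+\frac{E+S}2,\\
\ell(A/C)\ge\ell(A/D)&=\frac{r(r+1)}2+\frac{E+S}2 .
\end{align*}
Adding the last two lines and using Lemma~\ref{lem:link}(b) gives
\[
(r+1)^2+E=\ell(A/I)+\ell(A/C)\ge(r+1)^2+E+S .
\]
Hence $S=0$ and both inequalities are equalities; in particular $I=\mathfrak mD$. From $S=0$ we get $r_T(D)=0$ for all $T\ne A$, so $E=0$ and $\ell(A/D)=\binom{r+1}2=\ell(A/\mathfrak m^r)$. Since $D\subseteq\mathfrak m^r$, this gives $D=\mathfrak m^r$ and $I=\mathfrak m^{r+1}$.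
\end{proof}

\subsection{The case $C=\mathfrak m$}
Examples~\ref{ex:node} and~\ref{ex:nonclosed} show that this case contains ideals that are not on the list, so \eqref{eq:N1} must be used. As in those examples, its role is to produce an element of $I:\mathfrak m$ of order $o(I)-1$. When $o(I)=2$ such an element identifies $I$.

\begin{lemma}\label{lem:shape}
Let $L\subseteq\mathfrak m^2$ be an $\mathfrak m$-primary ideal with $\mu(L)=3$ and $L:\mathfrak m\not\subseteq\mathfrak m^2$. Then $L=(x^2,xy,y^N)$ for a regular system of parameters $x,y$ and some $N\ge2$.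
\end{lemma}

\begin{proof}
Since $\mathfrak m\not\subseteq L$, the ideal $L:\mathfrak m$ is proper, so it contains an element $x$ of order $1$. Complete it to a regular system of parameters $x,y$. The elements $x^2,xy\in L$ are linearly independent in $\mathfrak m^2/\mathfrak m^3$, so $L=(x^2,xy,p)$ for some $p$. As $L$ is $\mathfrak m$-primary, $p\notin(x)$, and $p=uy^N+xq$ with $u$ a unit. The image of $p\in\mathfrak m^2$ in $A/(x)$ lies in $(\bar y^2)$, so $N\ge2$. Then $xq\in\mathfrak m^2$, so $q\in\mathfrak m$ and $xq\in(x^2,xy)$.
\end{proof}

\begin{proposition}\label{prop:second}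
Assume \eqref{eq:star} and \eqref{eq:N1}. If $C=\mathfrak m$, then $I=(x^2,xy,y^N)$ for a regular system of parameters $x,y$ and some $N\ge2$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:link}, $\mu(I)=\mu(\mathfrak m)+1=3$ and $s=o(I)\ge2$. In \eqref{eq:N1} the first summand lies in $\mathfrak m^{2s}:\mathfrak m=\mathfrak m^{2s-1}\subseteq\mathfrak m^{s+1}$, and the third lies in $\mathfrak mI\subseteq\mathfrak m^{s+1}$. Since $I\not\subseteq\mathfrak m^{s+1}$, we get $\mathfrak m(I:\mathfrak m)\not\subseteq\mathfrak m^{s+1}$. So some $h\in I:\mathfrak m$ has $o(h)\le s-1$, and $\mathfrak mh\subseteq\mathfrak m^s$ gives $o(h)=s-1$. If $s=2$, Lemma~\ref{lem:shape} applies.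

It remains to exclude $s\ge3$. We do this by counting generators of $\mathfrak mI$ in two ways. The equality $C=\mathfrak m$ means $\mathfrak mI\subseteq Q$, and by Lemma~\ref{lem:link}(a) an element $ca+c'b$ of $\mathfrak mI$ has $c,c'\in\mathfrak m$. So $\mathfrak mI=\mathfrak mQ$ and $\mu(\mathfrak mI)\le4$.

On the other hand, $h$ determines the relations of $I$. Let $x,y$ be a regular system of parameters and $H\ne0$ the class of $h$ in $\mathfrak m^{s-1}/\mathfrak m^s$. The classes $XH$ and $YH$ of $xh,yh\in I$ are linearly independent in $\mathfrak m^s/\mathfrak m^{s+1}$, so $I=(xh,yh,p)$ for some $p\in\mathfrak m^s$. Write $p=ux+vy$ with $u,v\in\mathfrak m^{s-1}$. Let $Z$ be the kernel of the map $A^3\to I$ that sends $(\alpha,\beta,\gamma)$ to $\alpha xh+\beta yh+\gamma p$. It contains $(y,-x,0)$ and $(u,v,-h)$, and we claim that these generate it. The elements $h$ and $p$ have no common prime factor, since such a factor would divide all of the $\mathfrak m$-primary ideal $I$. So if $(\alpha,\beta,\gamma)\in Z$, then $h$ divides $\gamma$, say $\gamma=-\gamma'h$. Dividing the relation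 by $h$ gives $(\alpha-\gamma'u)x+(\beta-\gamma'v)y=0$, so $(\alpha-\gamma'u,\beta-\gamma'v)=\delta(y,-x)$ for some $\delta\in A$, and $(\alpha,\beta,\gamma)=\delta(y,-x,0)+\gamma'(u,v,-h)$.

Suppose $s\ge3$. Then $u,v,h\in\mathfrak m^2$, so $Z\subseteq\mathfrak mA^3$ and the image of $Z$ in the six-dimensional space $\mathfrak mA^3/\mathfrak m^2A^3$ is the line spanned by $(y,-x,0)$. Since $\mathfrak mI/\mathfrak m^2I\cong\mathfrak mA^3/(Z+\mathfrak m^2A^3)$, we get $\mu(\mathfrak mI)=5$, a contradiction.
\end{proof}

\section{Proof of Theorem~\ref{thm:main}}\label{sec:proof}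

\begin{proof}[Proof of \textup{(a)}]
The ideals on the list have nearly Gorenstein extended Rees algebras by Examples~\ref{ex:powers} and~\ref{ex:node}, where $\kappa$ is arbitrary. Conversely, let $R=\mathcal R'(I)$ be nearly Gorenstein.

Assume first that $\kappa$ is infinite. By Proposition~\ref{prop:CM}(a), condition \eqref{eq:star} holds for some $Q$, and then \eqref{eq:N0} and \eqref{eq:N1} hold by Proposition~\ref{prop:crit}. By Proposition~\ref{prop:dichotomy}, $\mathfrak mC\subseteq I$ or $C=\mathfrak m$. Propositions~\ref{prop:powers} and~\ref{prop:second} show that $I$ is on the list.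

The infinite residue field was used twice, to find $Q$ and to apply (HD). To remove the assumption, let $\kappa$ be arbitrary, let $W$ be an indeterminate and let $\widetilde A=A[W]_{\mathfrak mA[W]}$. This is a two-dimensional regular local ring with maximal ideal $\widetilde{\mathfrak m}=\mathfrak m\widetilde A$ and infinite residue field $\kappa(W)$, and it is faithfully flat over $A$. Put $\widetilde I=I\widetilde A$, an $\widetilde{\mathfrak m}$-primary ideal. By flatness $I^n\otimes_A\widetilde A=\widetilde I^{\,n}$, so $\widetilde R=\mathcal R'(\widetilde I)=R\otimes_A\widetilde A$, and its graded maximal ideal is $\widetilde{\mathfrak N}=\mathfrak N\widetilde R$. The map $R_{\mathfrak N}\to\widetilde R_{\widetilde{\mathfrak N}}$ is flat and local with closed fiber $\kappa(W)$. By (G3) and (G1), $\widetilde R$ is Cohen--Macaulay, and if $\mathrm K$ is a graded canonical module of $R$, then $\mathrm K\otimes_A\widetilde A$ is one of $\widetilde R$. By (G4) its trace is $\operatorname{tr}_R(\mathrm K)\widetilde R\supseteq\widetilde{\mathfrak N}$, so $\widetilde R$ is nearly Gorenstein. Moreover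 $\widetilde I/\widetilde{\mathfrak m}\widetilde I=(I/\mathfrak mI)\otimes_\kappa\kappa(W)$, so $\mu(\widetilde I)=\mu(I)\ge3$. By the first case, $\widetilde I$ is on the list for $\widetilde A$.

If $\widetilde I=\mathfrak m^s\widetilde A$, then $I=\mathfrak m^s$, because $J\widetilde A\cap A=J$ for every ideal $J$ of $A$. Otherwise $\widetilde I=(\xi^2,\xi\zeta,\zeta^N)$ for a regular system of parameters $\xi,\zeta$ of $\widetilde A$ and some $N\ge2$. These parameters need not come from $A$, but the hypotheses of Lemma~\ref{lem:shape} descend. We have $\mu(I)=\mu(\widetilde I)=3$, and $I\subseteq\mathfrak m^2$ since $I$ is not a parameter ideal. Colons commute with flat base change, so $(I:\mathfrak m)\widetilde A=\widetilde I:\widetilde{\mathfrak m}$, and this ideal contains $\xi\notin\mathfrak m^2\widetilde A$. Hence $I:\mathfrak m\not\subseteq\mathfrak m^2$, and Lemma~\ref{lem:shape} shows that $I$ is on the list.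
\end{proof}

\begin{proof}[Proof of \textup{(b)}]
By (a), $I$ is on the list. The powers of $\mathfrak m$ are integrally closed by Section~\ref{ss:closure}, and the ideals $(x^2,xy,y^N)$ by Lemma~\ref{lem:node}(a).
\end{proof}

\begin{proof}[Proof of \textup{(c)}]
Suppose that $R=\mathcal R'(I)$ is Gorenstein. Then $R$ is Cohen--Macaulay and is its own graded canonical module, with trace $R$. In particular $R$ is nearly Gorenstein, so $I$ is on the list by (a). By Lemma~\ref{lem:trace}, the module $\omega$ of Proposition~\ref{prop:omega} also has trace $R$. But in Examples~\ref{ex:powers} and~\ref{ex:node} the degree $0$ component of $\operatorname{tr}_R(\omega)$ was found to be $\mathfrak m$, a contradiction.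
\end{proof}

\begin{thebibliography}{9}

\bibitem{BH}
Bruns and Herzog, Theorem~3.3.14.

\bibitem{EY}
Naoki Endo and Ken-ichi Yoshida, \emph{Nearly Gorenstein blow-up algebras over two-dimensional regular local rings}, arXiv:2607.24019 (2026).

\bibitem{HS}
Huneke and Swanson, \emph{Integral Closure of Ideals, Rings, and Modules}, Chapter~14.

\bibitem{LS}
Lipman and Sathaye, 1981.

\end{thebibliography}
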